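# A contact homeomorphism cannot reverse the characteristic foliation of a surface

## 1. Contact forms, directed foliations and $C^0$-limits

Surfaces are smooth, embedded and without boundary (a surface with boundary is replaced by its interior). $C^0$-convergence means uniform convergence on compact sets.

**Definition (contact form).** A contact form on a $3$-manifold $Y$ is a $1$-form $\alpha$ with $\alpha\wedge d\alpha$ nowhere zero. The plane field $\xi=\ker\alpha$ is the contact structure. Fixing $\alpha$ up to multiplication by positive functions $e^g$ fixes a *coorientation* of $\xi$. We orient $Y$ by $\alpha\wedge d\alpha$; this orientation does not change when $\alpha$ is multiplied by any nowhere zero function, positive or negative.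

The example that matters is $\mathbb R^3$ with
$$\alpha_0=dz-y\,dx,\qquad d\alpha_0=dx\wedge dy,\qquad \alpha_0\wedge d\alpha_0=dx\wedge dy\wedge dz .$$
By Darboux's theorem every contact form looks like $\alpha_0$ near each point in suitable coordinates. A *contact chart* is a coordinate chart in which $\alpha=e^g\alpha_0$ for some function $g$, so it respects coorientations. The substitution $z=w+\tfrac12xy$ gives $\alpha_0=dw+\tfrac12(x\,dy-y\,dx)$, which is more symmetric; we use both forms.

**Definition (characteristic foliation).** Let $\Sigma\subset Y$ be a surface. Its critical set $\mathrm{Crit}(\mathcal F_\Sigma)$ is the set of $p\in\Sigma$ with $T_p\Sigma=\xi_p$. On the rest of $\Sigma$, the lines $T\Sigma\cap\xi$ form a smooth line field, and its maximal connected integral curves are the *regular leaves*. If $\Sigma$ is oriented with area form $\Omega$, the *oriented characteristic foliation* consists of the integral curves of the vector field $X$ on $\Sigma$ given by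
$$\iota_X\Omega=\alpha|_\Sigma .$$

Replacing $\alpha$ or $\Omega$ by a positive multiple multiplies $X$ by a positive function. So the direction of the leaves depends only on the coorientation and on the orientation of $\Sigma$; reversing one of the two reverses all leaves.

**Example 1.** Let $\Sigma=\{y=0\}\subset(\mathbb R^3,\alpha_0)$ with $\Omega=dx\wedge dz$. Then $\alpha_0|_\Sigma=dz$ and $\iota_{\partial_x}(dx\wedge dz)=dz$, so $X=\partial_x$. The leaves are the lines $z=\text{const}$, directed by increasing $x$, and there are no critical points.

**Example 2.** In the form $dw+\frac12(x\,dy-y\,dx)$ take $\Sigma=\{w=0\}$ with $\Omega=dx\wedge dy$. Since $\iota_X(dx\wedge dy)=X^x\,dy-X^y\,dx$, we get $X=\frac12(x\,\partial_x+y\,\partial_y)$. There is one critical point, the origin, and the leaves are the open rays, directed outward. With $\Omega=-dx\wedge dy$ they are directed inward.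

Regular leaves always exist, because $\mathrm{Crit}(\mathcal F_\Sigma)$ has empty interior: if $\alpha$ vanished on an open piece of $\Sigma$, so would $d\alpha|_\Sigma$, whereas $d\alpha|_{\xi}$ is nondegenerate.

**Definition (sign of a critical point).** A point $p\in\mathrm{Crit}(\mathcal F_\Sigma)$ is *positive* if the orientation of $T_p\Sigma=\xi_p$ is the one given by $d\alpha|_{\xi_p}$, and *negative* otherwise.

In Example 2, $d\alpha|_\xi$ at the origin is $dx\wedge dy$, so the origin is positive for $\Omega=dx\wedge dy$ and negative for $\Omega=-dx\wedge dy$.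

**Definition (contact homeomorphism).** Let $\mathrm{Cont}(Y,\xi)$ be the group of diffeomorphisms $\psi$ of $Y$ with $\psi^*\alpha=e^f\alpha$ for some smooth $f$. A contact homeomorphism is a homeomorphism $\phi:Y\to Y$ that is the $C^0$-limit of a sequence $\varphi_i\in\mathrm{Cont}(Y,\xi)$.

**Example 3.** On $(\mathbb R^3,\alpha_0)$ consider
$$\phi(x,y,z)=\bigl(x,\ (1+2|z|)\,y,\ z+z|z|\bigr).$$
It is a homeomorphism, not smooth. Let $k_i(z)=z+\int_0^z2\sqrt{s^2+1/i}\,ds$ and $\varphi_i(x,y,z)=(x,k_i'(z)y,k_i(z))$. These are diffeomorphisms of $\mathbb R^3$, because $k_i'\ge1$. They satisfy $\varphi_i^*\alpha_0=k_i'\,dz-k_i'y\,dx=k_i'\alpha_0$ with $k_i'>0$, and they converge to $\phi$ uniformly on compact sets. The surface $\{y=0\}$ of Example 1 is mapped to itself by $(x,z)\mapsto(x,z+z|z|)$, which is not smooth. Leaves go to leaves, and here the direction $\partial_x$ is kept.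

The last remark illustrates a general fact, which we may use.

**Quoted result (set-wise invariance).** If $\phi:Y\to Y$ is a contact homeomorphism and $\phi(\Sigma)$ is smooth, then $\phi(\mathrm{Crit}(\mathcal F_\Sigma))=\mathrm{Crit}(\mathcal F_{\phi(\Sigma)})$, and for every regular leaf $\mathcal L$ of $\mathcal F_\Sigma$ the image $\phi(\mathcal L)$ is a leaf of $\mathcal F_{\phi(\Sigma)}$.

## 2. Can a $C^0$-limit turn the arrows around?

The quoted result says nothing about directions. Let $\Sigma$ be connected and oriented, let $\phi$ be a contact homeomorphism with $\phi(\Sigma)$ smooth, and give $\phi(\Sigma)$ the orientation pushed forward by $\phi$. Both surfaces now carry arrows on their leaves. The question, posed in Baptiste Serraille and Maksim Stokić, "$C^0$-Contact Geometry of Surfaces in 3-Manifolds", arXiv:2509.02430 (2025), is: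

> Can a contact homeomorphism reverse the orientation of the characteristic foliation? That is, are there $(Y,\xi)$, $\Sigma$ and $\phi$ as above such that $\phi$ reverses the arrow on *every* regular leaf of $\mathcal F_\Sigma$?

The answer is **no**, and not even one leaf can be reversed. The arguments are local, so we state them in a local setting.

**Setting (S).** $(Y,\ker\alpha)$ and $(Y',\ker\alpha')$ are cooriented contact $3$-manifolds and $O\subset Y$ is open. The maps $\varphi_i:O\to Y'$ are smooth open embeddings with $\varphi_i^*\alpha'=e^{f_i}\alpha$, converging uniformly on compact sets to an injective continuous map $\phi$, which is open by invariance of domain. $\Sigma\subset O$ is an embedded oriented surface without boundary, and $\Sigma'=\phi(\Sigma)$ is a smooth embedded surface with the pushed-forward orientation. Finally: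

**(F)** $\phi(\mathrm{Crit}(\mathcal F_\Sigma))=\mathrm{Crit}(\mathcal F_{\Sigma'})$, and $\phi$ maps regular leaves onto regular leaves.

In the question $O=Y=Y'$, and (F) is the quoted result.

**Theorem A.** In setting (S), for every regular leaf $\mathcal L$ of $\mathcal F_\Sigma$, $\phi|_{\mathcal L}$ preserves the orientations given by the oriented characteristic foliations.

**Theorem B.** In setting (S), $p$ and $\phi(p)$ have the same sign for every $p\in\mathrm{Crit}(\mathcal F_\Sigma)$.

Since regular leaves exist, Theorem A answers the question. Theorem B needs no genericity assumption.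

## 3. The smooth case, folded surfaces and a half-turn

**The smooth case by hand.** Let $\psi\in\mathrm{Cont}(Y,\xi)$, $\psi^*\alpha=e^f\alpha$. On $\psi(\Sigma)$ use the area form $\Omega'=(\psi^{-1})^*\Omega$. Then $\psi^*(\iota_{\psi_*X}\Omega')=\iota_X\Omega=\alpha|_\Sigma$, while $\psi^*(\alpha|_{\psi(\Sigma)})=e^f\alpha|_\Sigma$. So the field of $\psi(\Sigma)$ is $e^{f\circ\psi^{-1}}\psi_*X$, and arrows are preserved. The same works if $\varphi_i\to\phi$ in $C^1$ on compact sets and $\phi$ is a diffeomorphism: in the limit $\phi^*\alpha=h\alpha$ with $h\ge0$, and $h$ has no zero because $\phi^*\alpha$ has none.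

**Passing to the limit leaf by leaf.** For a $C^0$-limit, each $\varphi_i$ carries the arrows of $\Sigma$ to those of $\varphi_i(\Sigma)$, and one would like to let $i\to\infty$. Take $\Sigma'=\{y=0\}$ as in Example 1. If $\varphi_i(\Sigma)$ were a graph $y=u_i(x,z)$ oriented by $dx\wedge dz$, all would be well: $\alpha_0$ restricts to $dz-u_i\,dx$, so the arrow field is $\partial_x+u_i\partial_z$ in the coordinates $(x,z)$, and $x$ increases along every arrow. The argument stops because a surface that is $C^0$-close to a plane need not be a graph. For instance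
$$E_k(s,z)=\bigl(s-\tfrac2k\sin ks,\ \tfrac1k\sin ks,\ z\bigr)$$
parametrizes the image of the graph $\{y=\frac1k\sin kx\}$ under the shear $(x,y,z)\mapsto(x-2y,y,z)$, hence an embedded surface, and $E_k\to(s,0,z)$ uniformly. With $x_k,y_k$ the first two components and $\Omega=ds\wedge dz$, we get $E_k^*\alpha_0=dz-y_kx_k'\,ds$ and $X_k=\partial_s+y_kx_k'\,\partial_z$. Its $x$-component is $x_k'=1-2\cos ks$, negative wherever $\cos ks>\frac12$. So directions on nearby surfaces do not control the direction on the limit. (No claim is made that these surfaces are contact images of one surface. The example only shows that the pointwise comparison of arrows breaks down.)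

**Looking for a topological obstruction.** The map
$$R(x,y,z)=(-x,\,y,\,-z)$$
preserves the orientation of $\mathbb R^3$. It maps $\{y=0\}$ to itself by a half-turn, so it preserves the orientation of this surface. It sends leaves to leaves and reverses every arrow. So orientations, degrees and (F) together do not forbid a reversal. Moreover $R^*\alpha_0=-dz+y\,dx=-\alpha_0$: even the unoriented contact structure is preserved. The only thing $R$ violates is the coorientation. A proof therefore needs a tool that sees the coorientation and survives a $C^0$-limit.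

## 4. Isotopies that push upward

**Definition (non-negative isotopy).** A contact isotopy is a smooth family of contact diffeomorphisms $\psi_t$, $t\in[0,1]$, with $\psi_0=\mathrm{id}$. If $X_t$ is its generating vector field, the isotopy is *non-negative* when $\alpha(X_t)\ge0$ for all $t$. This depends only on the coorientation.

On $(\mathbb R^3,\alpha_0)$ every function $H$ generates a unique contact vector field with $\alpha_0(X_H)=H$:
$$X_H=-H_y\,\partial_x+(H_x+yH_z)\,\partial_y+(H-yH_y)\,\partial_z. \tag{1}$$
To check this, write $X_H=(a,b,c)$. The condition that $X_H$ is contact is $dH+\iota_{X_H}d\alpha_0=\lambda\alpha_0$ with some function $\lambda$, i.e. $dH+a\,dy-b\,dx=\lambda\,dz-\lambda y\,dx$. Comparing coefficients, $\lambda=H_z$, $a=-H_y$, $b=H_x+yH_z$, and $\alpha_0(X_H)=H$ gives $c=H+ya$. The flow of $X_H$ is non-negative when $H\ge0$.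

**Example 4.** For $H=\rho(x)\ge0$ the flow is $(x,y,z)\mapsto(x,y+t\rho'(x),z+t\rho(x))$. It lifts the line $L'=\{y=z=0\}$ to the curve $(x,t\rho'(x),t\rho(x))$, which lies in $z\ge0$.

**Why this tool fits.** Let $h_t$ be a non-negative isotopy of $Y$ supported in a small compact set. Then $\varphi_ih_t\varphi_i^{-1}$ is again a non-negative contact isotopy, however wild the derivatives of $\varphi_i$ are, since non-negativity is a matter of coorientation only. And it is $C^0$-controlled: it moves $\varphi_i(q)$ to $\varphi_i(h_t(q))$, which is close to $\phi(h_t(q))$. Suppose $\phi$ acts near a point like the half-turn $R$. A push of $\{y=z=0\}$ in the direction $+\partial_z$ upstairs is then seen downstairs as a push in the direction $-\partial_z$. So we need to know that a non-negative isotopy cannot push $L'$ strictly downward over some point.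

**The graph case by hand.** Suppose the image of $L'$ at each time $t$ is a graph $(x,\partial_xu_t(x),u_t(x))$ with $u_0=0$. Follow a point of the isotopy: $z(t)=u_t(x(t))$, so $\dot z=\partial_tu_t+\partial_xu_t\,\dot x$ and $\alpha_0(\text{velocity})=\dot z-y\dot x=\partial_tu_t$. Non-negativity gives $\partial_tu_t\ge0$, hence $u_1\ge0$. In general the image of $L'$ does not stay a graph, its projection to the $(x,z)$-plane acquires cusps, and there is no function $u_t$ to differentiate. Generating families replace it.

## 5. A min-max argument for non-negative isotopies of the zero section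

Let $M$ be a closed manifold. $J^1M$ has points $(x,y,z)$ with $x\in M$, $y\in T_x^*M$, $z\in\mathbb R$, and the contact form $dz-y\,dx$; its zero section is $\{y=0,z=0\}$. A *Legendrian* submanifold is one of the dimension of $M$ on which this form vanishes.

**Definition (generating family).** Let $S:M\times\mathbb R^N\to\mathbb R$ be smooth and such that $\partial_eS$ vanishes transversally, where $e$ is the variable in $\mathbb R^N$. Put $C=\{\partial_eS=0\}$, a manifold of dimension $\dim M$. The map $i:C\to J^1M$, $(x,e)\mapsto(x,\partial_xS,S)$, satisfies $i^*(dz-y\,dx)=0$, because on $C$ we have $dS=\partial_xS\,dx$. If $i$ is a diffeomorphism onto $\Lambda$, we say that $S$ generates $\Lambda$.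

**Example 5.** $S(x,e)=e^2+u(x)$ has $C=\{e=0\}$ and generates the graph $(x,u',u)$. More interestingly, for $x,e\in\mathbb R$ let $S=e^3-3xe$. Then $\partial_eS=3e^2-3x$ vanishes transversally on $x=e^2$, and $i$ gives the embedded Legendrian curve $e\mapsto(e^2,-3e,-2e^3)$, whose $(x,z)$-projection is the cusp $z^2=4x^3$. So curves that are not graphs can be generated, locally in this example.

**Theorem (Chekanov).** Let $M$ be a closed manifold and $(\Lambda_t)_{t\in[0,1]}$ a smooth Legendrian isotopy in $J^1M$ starting at the zero section. Then there are $N$, a nondegenerate quadratic form $Q$ on $\mathbb R^N$, and a smooth family $S_t:M\times\mathbb R^N\to\mathbb R$, equal to $Q(e)$ outside a compact set independent of $t$, such that $\partial_eS_t$ vanishes transversally and, with $C_t=\{\partial_eS_t=0\}$, the map $i_t:C_t\to\Lambda_t$, $(x,e)\mapsto(x,\partial_xS_t,S_t)$, is a diffeomorphism.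

We use this theorem without proof. The reference is Yu. Chekanov, *Critical points of quasi-functions, and generating families of Legendrian manifolds*, Funct. Anal. Appl. 30 (1996); the form with smooth paths is stated e.g. in Jordan–Traynor, Algebr. Geom. Topol. 6 (2006).

**Lemma 1.** Let $(\psi_t)_{t\in[0,1]}$ be a compactly supported non-negative contact isotopy of $(\mathbb R^3,\alpha_0)$, $\psi_0=\mathrm{id}$, and $L'=\{y=z=0\}$. For every $x_0$, $\psi_1(L')$ contains a point with $x=x_0$ and $z\ge0$.

*Proof.*

**Set-up: making the base compact.** Choose $R$ with $|x_0|<R$ and the support of the isotopy contained in $|x|<R$. Let $M=\mathbb R/2R\mathbb Z$ and extend $\psi_t$ by the identity to $J^1M$. Let $\Lambda_t=\psi_t(\text{zero section})$, take $S_t$ from Chekanov's theorem and put $s_t=S_t(x_0,\cdot):\mathbb R^N\to\mathbb R$. Critical points $e$ of $s_t$ are exactly the points with $(x_0,e)\in C_t$, so they correspond to the points of $\Lambda_t$ over $x_0$, and the critical value is the $z$-coordinate. We select one critical value $\sigma(t)$ by min-max and show that it does not decrease. (If $N=0$, then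 $\mathbb R^N$ is a point, $\sigma(t)=s_t$, and only step (a) is needed.)

**Step (a): $\partial_ts_t\ge0$ at critical points of $s_t$.** This is the graph computation, done on $C_t$. Let $e$ be critical for $s_t$. By transversality $\mathcal C=\bigcup_\tau\{\tau\}\times C_\tau$ is a manifold submersing onto $[0,1]$. The map $(\tau,c)\mapsto(\tau,i_\tau(c))$ is a smooth bijection from $\mathcal C$ onto $\bigcup_\tau\{\tau\}\times\Lambda_\tau$. It covers the identity of $[0,1]$ and is a diffeomorphism on each fiber, so its differential is invertible and it is a diffeomorphism. Hence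
$$(x(\tau),e(\tau))=i_\tau^{-1}\bigl(\psi_\tau\psi_t^{-1}(i_t(x_0,e))\bigr)\in C_\tau$$
is a smooth path through $(x_0,e)$ at $\tau=t$. Its image under $i_\tau$ is a trajectory of the isotopy, with $y(\tau)=\partial_xS_\tau$ and $z(\tau)=S_\tau(x(\tau),e(\tau))$. Differentiating at $\tau=t$ and using $\partial_eS_t=0$ gives $\dot z=\partial_tS_t+y\dot x$. So $\partial_ts_t(e)=\dot z-y\dot x=\alpha_0(\text{velocity})\ge0$.

**Step (b): defining $\sigma(t)$.** Let $K\subset\mathbb R^N$ be a closed ball centered at $0$ with $s_t=Q$ outside $K$ for all $t$, let $2K$ be the ball of twice the radius, and let $A=\sup\{|s_t(e)|:t\in[0,1],e\in K\}$. Write $\mathbb R^N=E^-\oplus E^+$ with $Q$ negative definite on $E^-$ and positive definite on $E^+$. Then $s_t\ge-A$ on $E^+$: inside $K$ by the choice of $A$, outside because $Q\ge0$ there. Let $D\subset E^-$ be a closed ball centered at $0$, so large that $\partial D$ lies outside $2K$ and $Q<-A-1$ on $\partial D$. Let $\Gamma$ be the set of continuous maps $u:D\to\mathbb R^N$ with $u|_{\partial D}=\mathrm{id}$, and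
$$\sigma(t)=\inf_{u\in\Gamma}\max_{D}\,s_t\circ u .$$
For $u\in\Gamma$ the $E^-$-component of $u$ is a map $D\to E^-$ that is the identity on $\partial D$, so it has a zero. Hence $u(D)$ meets $E^+$, and $\sigma(t)\ge-A$. (If $E^-=0$, then $D$ is a point, $\partial D=\emptyset$, and $\sigma(t)=\min s_t$.)

**Step (c): $\sigma(t)$ is a critical value of $s_t$.** Write $\sigma=\sigma(t)$ and suppose it is not. Critical points of $s_t$ lie in $K$, since outside $K$ we have $\nabla s_t=\nabla Q\ne0$; so the set of critical values is compact. Hence there is $\varepsilon\in(0,\frac14)$ such that $[\sigma-2\varepsilon,\sigma+2\varepsilon]$ contains no critical value. On $s_t^{-1}[\sigma-2\varepsilon,\sigma+2\varepsilon]$ the norm $|\nabla s_t|$ is bounded below: inside $K$ by compactness, outside $K$ because $|\nabla Q|$ is bounded below there. Let $0\le\kappa\le1$ be smooth with $\kappa=1$ on $[\sigma-\varepsilon,\sigma+\varepsilon]$ and support in $[\sigma-2\varepsilon,\sigma+2\varepsilon]$. The field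
$$-\kappa(s_t)\,\frac{\nabla s_t}{|\nabla s_t|^2}$$
is smooth and bounded, so its flow is complete. Along it $s_t$ decreases at rate $\kappa(s_t)$, so the time-$2\varepsilon$ flow maps $\{s_t\le\sigma+\varepsilon\}$ into $\{s_t\le\sigma-\varepsilon\}$. It fixes $\partial D$ pointwise, because there $s_t=Q<-A-1\le\sigma-1<\sigma-2\varepsilon$. Choose $u\in\Gamma$ with $\max s_t\circ u\le\sigma+\varepsilon$ and compose it with this flow. The result lies in $\Gamma$ and has maximum at most $\sigma-\varepsilon$, which contradicts the definition of $\sigma$.

Consequently $\Lambda_t$ contains a point with $x=x_0$ and $z=\sigma(t)$. As $\Lambda_0$ is the zero section, $\sigma(0)=0$.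

**Step (d): $\sigma$ is non-decreasing.** By (a) the function rises at critical points; we must arrange that it rises along suitable paths everywhere. Let $\delta>0$ and $T_t=s_t+\delta t$. At critical points of $s_t$ we have $\partial_tT_t\ge\delta$. There is $\eta>0$ such that $\partial_tT_t(e)>0$ whenever $e\in K$ and $|\nabla s_t(e)|<\eta$. Otherwise a sequence in the compact set $[0,1]\times K$ with $|\nabla s_t|\to0$ and $\partial_tT_t\le0$ would have a limit that is critical with $\partial_tT_t\le0$. Let $C\ge|\partial_tT_t|$ on $[0,1]\times K$, let $C'=C/\eta^2$, and let $\theta\ge0$ be a cutoff with $\theta=1$ on $K$ and support in $2K$. Along solutions of $\dot e=C'\theta(e)\nabla s_\tau(e)$,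
$$\frac{d}{d\tau}T_\tau(e(\tau))=\partial_\tau T_\tau+C'\theta|\nabla s_\tau|^2\ \ge 0 .$$
Indeed:

* outside $K$, $s_\tau=Q$ does not depend on $\tau$, so $\partial_\tau T_\tau=\delta>0$;
* in $K$ with $|\nabla s_\tau|<\eta$, both terms are $\ge0$;
* in $K$ with $|\nabla s_\tau|\ge\eta$, the sum is at least $-C+C'\eta^2=0$.

For $t<t'$ let $G$ be the solution map from time $t$ to time $t'$. It is a homeomorphism of $\mathbb R^N$ that is the identity outside $2K$, in particular on $\partial D$. If $u\in\Gamma$, then $u'=G^{-1}\circ u\in\Gamma$ and $T_t\circ u'\le T_{t'}\circ u$. Taking maxima over $D$ and then the infimum over $u$,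
$$\sigma(t)+\delta t\le\sigma(t')+\delta t'.$$
Let $\delta\to0$.

**Conclusion.** $\sigma(1)\ge\sigma(0)=0$, so $\Lambda_1$ contains a point with $x=x_0$ and $z=\sigma(1)\ge0$. It is $\psi_1(P)$ for some $P$ in the zero section. As $\psi_1$ preserves the region $|x|<R$ and is the identity elsewhere, and $|x_0|<R$, the point $P$ has $|x|<R$. So it is a point of $L'\subset\mathbb R^3$. $\square$

## 6. Conjugating a push by $\varphi_i$ and passing to the limit

We use *local degrees*. Let $F$ be a continuous map from a neighborhood of $0\in\mathbb R^n$ to $\mathbb R^n$ that vanishes only at $0$. Its local degree is the degree of $F|_{\partial\beta}:\partial\beta\to\mathbb R^n\setminus\{0\}$ for a small closed ball $\beta$ around $0$. Recall: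

* it is unchanged under homotopies that vanish only at $0$, and, for a fixed $\beta$, under homotopies of $F|_{\partial\beta}$ in $\mathbb R^n\setminus\{0\}$;
* it is $\pm1$ for an open topological embedding, and $+1$ for an orientation-preserving one (this is what orientation-preserving means);
* the degree of $F|_{\partial\beta}$ is $0$ if $F$ extends to a map $\beta\to\mathbb R^n\setminus\{0\}$;
* degrees multiply for products of maps.

For example, $(x,z)\mapsto(-x,-z)$ has degree $+1$ and $(x,z)\mapsto(-x,z)$ has degree $-1$.

**Lemma 2.** In setting (S) (no surface needed), let $p\in O$, $p'=\phi(p)$, and let $V'\ni p'$ be the domain of a contact chart identifying $V'$ with an open subset of $\mathbb R^3$, $p'=0$. Let $W\subset O$ be a compact neighborhood of $p$ with $\phi(W)\subset V'$, and $(h_t)_{t\in[0,1]}$ a non-negative contact isotopy with support in $\operatorname{int}W$. Then there is $q\in W$ with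
$$\phi(q)\in L'=\{y=z=0\},\qquad \phi(h_1(q))\in\{x=0,\ z\ge0\}.$$

*Proof.*

**Step 1: apply Lemma 1 to the conjugated isotopy.** For $i$ large, $\varphi_i(W)\subset V'$, and $\varphi_i\to\phi$ uniformly on $W$ in the coordinates of $V'$. Put $\psi^i_t=\varphi_ih_t\varphi_i^{-1}$ on $\varphi_i(W)$, extended by the identity. This is a compactly supported contact isotopy of $(\mathbb R^3,\alpha_0)$. It is non-negative: if $X_t$ generates $h_t$, then $\psi^i_t$ is generated by $d\varphi_i(X_t)$, and $\alpha'(d\varphi_i(X_t))=e^{f_i}\alpha(X_t)\ge0$, while $\alpha'$ is a positive multiple of $\alpha_0$ in the chart. By Lemma 1 with $x_0=0$ there is $P_i\in L'$ with $\psi^i_1(P_i)\in\{x=0,z\ge0\}$.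

**Step 2: $P_i\in\varphi_i(W)$ for $i$ large.** This makes sure that $P_i$ comes from a point of $W$. If $P_i\notin\varphi_i(W)$, then $\psi^i_1$ fixes $P_i$, so $P_i\in L'\cap\{x=0\}=\{0\}$, that is $P_i=p'$. We show that $0\in\varphi_i(W)$ for $i$ large, which contradicts this. Let $\beta\subset\operatorname{int}W$ be a closed coordinate ball centered at $p$. As $\phi$ is an open embedding, $\phi|_{\partial\beta}$ has degree $\pm1$ in $\mathbb R^3\setminus\{0\}$. The compact set $\phi(\partial\beta)$ has positive distance from $0$. So for $i$ large the linear homotopy from $\phi|_{\partial\beta}$ to $\varphi_i|_{\partial\beta}$ avoids $0$, and $\varphi_i|_{\partial\beta}$ has the same degree. If $0\notin\varphi_i(\beta)$, this degree would be $0$. Hence $0\in\varphi_i(\beta)\subset\varphi_i(W)$.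

**Step 3: pass to the limit.** Write $P_i=\varphi_i(q_i)$ with $q_i\in W$ and pass to a subsequence $q_i\to q\in W$. By uniform convergence $\phi(q)=\lim\varphi_i(q_i)=\lim P_i\in L'$. Also $h_1(q_i)\in W$, so
$$\phi(h_1(q))=\lim\varphi_i(h_1(q_i))=\lim\psi^i_1(P_i)\in\{x=0,z\ge0\},$$
as both sets are closed. $\square$

Only points pass to the limit here; no derivative of $\varphi_i$ enters.

## 7. Arrows on regular leaves: proof of Theorem A

**Step 1: a normal form near a regular point.** *We claim that near a regular point $p$ of $\Sigma$ there is a contact chart with $p=0$, $\Sigma=\{y=0\}$ and $\Sigma$ oriented by $dx\wedge dz$. By Example 1, $\mathcal F_\Sigma$ is then directed by $\partial_x$.*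

Near $p$ the form $\alpha|_\Sigma$ has no zero, so $\alpha|_\Sigma=e^g\,dz$ for functions $g,z$ on $\Sigma$ near $p$ with $z(p)=0$. Multiply $\alpha$ by a positive function on a neighborhood of $p$ so that $\alpha|_\Sigma=dz$. Choose $x$ with $x(p)=0$ so that $(x,z)$ are coordinates on $\Sigma$. Since $T_p\Sigma\ne\xi_p$, there is a vector field $v\in\xi$ transverse to $\Sigma$ near $p$. Its flow starting from $\Sigma$ gives coordinates $(x,s,z)$ with $v=\partial_s$ and $\Sigma=\{s=0\}$. As $\alpha(\partial_s)=0$, we have $\alpha=A\,dz+B\,dx$ with $A=1$ and $B=0$ on $\Sigma$. Put $y=-B/A$ near $p$, so $\alpha=A(dz-y\,dx)$ with $A>0$. The contact condition reads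
$$0\ne(dz-y\,dx)\wedge d(dz-y\,dx)=dz\wedge dx\wedge dy=\partial_sy\;dz\wedge dx\wedge ds ,$$
so $\partial_sy\ne0$. Hence $(x,y,z)$ are coordinates near $p$, and $\Sigma=\{y=0\}$. If $\Sigma$ is oriented by $-dx\wedge dz$, first apply $(x,y,z)\mapsto(-x,-y,z)$, which preserves $\alpha_0$ and the set $\{y=0\}$ and changes the sign of $dx\wedge dz$.

**Step 2: the form of $\phi$ on $\Sigma$.** *We show that $\phi|_\Sigma$ splits into a motion along leaves and a motion across leaves.* Let $p$ be a regular point. By (F), $p'=\phi(p)$ is regular. Take normal form charts at $p$ and $p'$; let $V'$ be the domain of the latter, a coordinate box with $\Sigma'\cap V'=\{y'=0\}$. Choose $a>0$ such that a neighborhood of $B_a=\{|x|,|y|,|z|\le a\}$ lies in the chart at $p$ and is mapped by $\phi$ into $V'$.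

Fix $z$ with $|z|\le a$. The segment $\{(x,0,z):|x|\le a\}$ lies in one leaf, so its image is a connected subset of $V'$ contained in one leaf of $\mathcal F_{\Sigma'}$. A leaf is a connected, second countable $1$-manifold, and the plaques $\{y'=0,z'=\text{const}\}$ that it contains are disjoint open subsets of it. So it contains only countably many plaques. Hence $z'$ takes only countably many values on the connected image, and it is constant there. Therefore
$$\phi(x,0,z)=(f(x,z),0,g(z)),\qquad f(0,0)=g(0)=0. \tag{2}$$
By injectivity, $f(\cdot,z)$ is strictly monotone for each $z$. In particular $\phi|_{\mathcal L}:\mathcal L\to\phi(\mathcal L)$ is a homeomorphism for the leaf topologies. So it either preserves or reverses the direction along the whole connected leaf.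

*$g$ is strictly monotone.* Otherwise the continuous function $g$ is not injective, say $g(z_1)=g(z_2)$ with $z_1<z_2$, and $g$ has a local extremum at some $z_*\in(z_1,z_2)$. Then $\phi|_\Sigma$ maps a small open neighborhood of $(0,0,z_*)$ in $\Sigma$ into $\{z'\le g(z_*)\}$ or $\{z'\ge g(z_*)\}$, and a point of it to the boundary line. But its image is open in $\Sigma'$, a contradiction.

**Step 3: a reversal forces a half-turn.** Suppose from now on that $\phi$ reverses the direction of some regular leaf, and let $p$ be a point on it. Both foliations are directed by $\partial_x$ in the charts, so $f(\cdot,0)$ is decreasing. The continuous function $z\mapsto f(a,z)-f(-a,z)$ has no zero, so it is negative for every $z$, and all $f(\cdot,z)$ are decreasing.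

*Then $g$ is decreasing as well.* Suppose $g$ were increasing. Consider the homotopy $(1-s)(-f,g)+s(x,z)$ for $s\in[0,1]$. If it vanishes, the second component $(1-s)g(z)+sz$ forces $z=0$, and then the first component $-(1-s)f(x,0)+sx$ forces $x=0$. So $(-f,g)$ has local degree $+1$ at $0$, and $\phi|_\Sigma=(f,g)$ has local degree $-1$. But $\phi|_\Sigma$ is orientation preserving by the definition of the orientation of $\Sigma'$, and $dx\wedge dz$, $dx'\wedge dz'$ are the positive orientations. This is a contradiction.

So $\phi|_\Sigma$ has the shape of the half-turn $R|_\Sigma$ of Section 3.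

**Step 4: the push upstairs.** *We build a small non-negative isotopy that lifts the leaf through $p$ in the direction $+\partial_z$.* For $0<\eta<a$ let
$$W=W_\eta=\{|x|\le a/2,\ |y|\le\eta,\ |z|\le\eta\}.$$
Fix bump functions: $0\le\rho(x)\le1$ with $\rho=1$ for $|x|\le a/4$ and support in $|x|<a/2$, and $0\le\chi\le1$ with $\chi=1$ on $[-\eta/2,\eta/2]$ and support in $(-\eta,\eta)$. Let $h_t$ be the flow of $X_H$ with
$$H=c\,\rho(x)\chi(y)\chi(z)\ge0,\qquad 0<c\,(1+\max|\rho'|)\le\eta/2 .$$
It is a non-negative contact isotopy with support in $\operatorname{int}W$. Where $|y|,|z|\le\eta/2$, the values and first derivatives of $H$ are those of $c\rho(x)$, and (1) gives $X_H=(0,c\rho'(x),c\rho(x))$. For $t\in[0,1]$ the curve $t\mapsto(x,tc\rho'(x),tc\rho(x))$ stays in this region, so it is the orbit of $(x,0,0)$, and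
$$h_1(x,0,0)=(x,\ c\rho'(x),\ c\rho(x)). \tag{3}$$

**Step 5: the choice of $\eta$.** *We make $W$ so thin around the leaf that the point supplied by Lemma 2 must lie on the leaf.* For $\eta$ small, the following two statements hold.

(i) *If $q\in W$ and $\phi(q)\in L'$, then $q=(x,0,0)$ for some $x$ with $|x|\le a/2$.* By (2), $\phi$ maps $\{(x,0,0):|x|\le a\}$ onto the segment $I=[f(a,0),f(-a,0)]\times\{(0,0)\}\subset L'$, and maps $\{(x,0,0):|x|\le a/2\}$ onto a compact segment $J$ in the interior of $I$ relative to $L'$. For $q\in W_\eta$, uniform continuity of $\phi$ on $B_a$ shows that $\phi(q)$ is close to $J$ when $\eta$ is small. Points of $L'$ close enough to $J$ lie in $I$. So $\phi(q)\in I=\phi\{(x,0,0):|x|\le a\}$, and injectivity of $\phi$ gives $q=(x,0,0)$. As $q\in W$, $|x|\le a/2$.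

(ii) *If $q\in W$ and $|x(q)|\ge a/4$, then $x'(\phi(q))\ne0$.* On $\{(x,0,0):a/4\le|x|\le a\}$, monotonicity and $f(0,0)=0$ give $|x'\circ\phi|=|f(x,0)|\ge\min|f(\pm a/4,0)|>0$. Now use uniform continuity of $\phi$ on $B_a$ to compare $q$ with $(x(q),0,0)$.

**Step 6: the contradiction.** Apply Lemma 2 to $p$, $V'$, $W$ and $h_t$: there is $q\in W$ with $\phi(q)\in L'$ and $\phi(h_1(q))\in\{x'=0,z'\ge0\}$. By (i), $q=(x,0,0)$ with $|x|\le a/2$.

* If $|x|\ge a/4$, then $h_1(q)\in W$ has the same $x$-coordinate by (3), and (ii) contradicts $x'(\phi(h_1(q)))=0$.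
* If $|x|<a/4$, then $\rho(x)=1$ and $\rho'(x)=0$, so $h_1(q)=(x,0,c)$ by (3). This point lies on $\Sigma$, and (2) gives $z'(\phi(h_1(q)))=g(c)<g(0)=0$, contradicting $z'\ge0$.

So no regular leaf is reversed. $\square$

Hence no contact homeomorphism reverses the orientation of the characteristic foliation, not even along a single regular leaf.

## 8. Signs of critical points: proof of Theorem B

**What Theorem A alone gives.** If $p'$ is a sink of the directed foliation of $\Sigma'$, Theorem A carries this attraction back to $p$, and this will settle one case. It does not help at saddles. In the form $dw+\frac12(x\,dy-y\,dx)$ consider $\{w=\frac12(x^2-y^2)\}$. With $dx\wedge dy$ the origin is positive and the field is $(\frac x2-y,\,\frac y2-x)$, linear with eigenvalues $\frac32,-\frac12$. With $-dx\wedge dy$ the origin is negative and the eigenvalues are $-\frac32,\frac12$. In eigencoordinates $(u,v)$, with the unstable direction first, the map $(u,v)\mapsto(\operatorname{sgn}(u)|u|^{1/3},v^3)$ is a homeomorphism that carries the first flow $(e^{3t/2}u,e^{-t/2}v)$ to the second $(e^{t/2}u,e^{-3t/2}v)$. Replacing $u$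 by $-u$ in the target if necessary, it respects the orientations. So at a saddle the arrows do not determine the sign, and we must use the position of $\Sigma'$ in the $3$-manifold.

**Reduction.** Reversing the orientations of $\Sigma$ and $\Sigma'$ together flips all signs. So it suffices to exclude that $p$ is positive and $p'=\phi(p)$ is negative. Assume this.

**Coordinates at $p'$.** *We write $\Sigma'$ as a graph and read off its field.* Take a Darboux chart $(x,y,w)$ with $p'=0$ in which $\alpha'$ is a positive multiple of $dw+\frac12(x\,dy-y\,dx)$. Since $T_{p'}\Sigma'=\xi'_{p'}=\{dw=0\}$, we have $\Sigma'=\{w=\tilde q(x,y)\}$ near $p'$ with $\tilde q(0)=0$ and $d\tilde q(0)=0$. Let $\mathcal H$ be the Hessian of $\tilde q$ at $0$. On $\xi'_{p'}$ the form $d\alpha'$ is a positive multiple of $dx\wedge dy$. As $p'$ is negative, $\Sigma'$ is oriented by $-dx\wedge dy$ near $p'$.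

On $\Sigma'$ the form $\alpha'$ is a positive multiple of $(\tilde q_x-\frac y2)\,dx+(\tilde q_y+\frac x2)\,dy$. For the orientation $dx\wedge dy$ the characteristic field is therefore, up to a positive factor, $(\tilde q_y+\frac x2,\,-\tilde q_x+\frac y2)$. Its linear part at $0$ is
$$\begin{pmatrix}\tilde q_{xy}+\frac12&\tilde q_{yy}\\-\tilde q_{xx}&-\tilde q_{xy}+\frac12\end{pmatrix},\qquad\text{trace }1,\quad\text{determinant }\tfrac14+\det\mathcal H,$$
so the eigenvalues are $\frac12\pm\sqrt{-\det\mathcal H}$.

### The case $\det\mathcal H\ge0$: attraction against expansion of area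

**Step 1: $p'$ is a sink.** Here both eigenvalues have real part $\frac12$. The orientation of $\Sigma'$ is $-dx\wedge dy$, so the linear part of its characteristic field $X'$ at $p'$ is a negative multiple of the matrix above, and its eigenvalues have negative real part. So $p'$ is a hyperbolic sink. For a suitable inner product, small closed discs around $p'$ are forward invariant and contain no other zero of $X'$. Let $N'$ be such a disc.

**Step 2: the preimage of $N'$ is forward invariant.** Put $N=\phi^{-1}(N')\subset\Sigma$. As $\phi|_\Sigma:\Sigma\to\Sigma'$ is a homeomorphism, $N$ is a compact neighborhood of $p$, and by (F) $N\cap\mathrm{Crit}(\mathcal F_\Sigma)=\{p\}$. Let $\Phi_t$ be the flow of $X$ on $\Sigma$ and $q\in N\setminus\{p\}$. By Theorem A, as $t$ increases, $\phi(\Phi_t(q))$ moves along the leaf of $\phi(q)$ in the direction of $X'$. So it stays in the forward orbit of $\phi(q)$, which lies in $N'$. Hence $\Phi_t(q)\in N$ as long as it is defined, and since $N$ is compact it is defined for all $t\ge0$. Thus $\Phi_t(N)\subset N$ for all $t\ge0$.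

**Step 3: area grows.** We have $L_X\Omega=d(\iota_X\Omega)=d(\alpha|_\Sigma)$. At the positive point $p$ this is a positive multiple of $\Omega$. If $N'$ is small, so is $N$, and $\operatorname{div}_\Omega X>0$ on all of $N$. Since $\Phi_s(N)\subset N$ for $s\ge0$,
$$\frac{d}{ds}\operatorname{area}(\Phi_s(N))=\int_{\Phi_s(N)}\operatorname{div}_\Omega X\;\Omega>0 ,$$
because $\Phi_s(N)$ has nonempty interior. So $\operatorname{area}(\Phi_t(N))>\operatorname{area}(N)$ for $t>0$, contradicting $\Phi_t(N)\subset N$.

### The case $\det\mathcal H<0$: a push off the surface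

**Step 1: the shape of $\Sigma'$ above two axes.** *We place $L'$ on one side of $\Sigma'$, with $\Sigma'$ dipping below zero over $x=0$.* A rotation in $(x,y)$ preserves $dw+\frac12(x\,dy-y\,dx)$. So we may assume $\tilde q=\frac12(Ax^2-By^2)+O(3)$ with $A,B>0$. In the coordinates $(x,y,z)$, $z=w+\frac12xy$, the form $\alpha'$ is a positive multiple of $\alpha_0$ and $\Sigma'=\{z=q(x,y)\}$ with $q=\tilde q+\frac12xy$. On a small chart domain $V'$ we have
$$q(x,0)>0\ \text{ for }x\ne0,\qquad q(0,y)\le0, \tag{4}$$
since $q(x,0)=\frac12Ax^2+O(x^3)$ and $q(0,y)=-\frac12By^2+O(y^3)$. Put $V'^+=\{z<q\}\subset V'$.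

At $p$ take a Darboux chart with form $\alpha_0$ and $p=0$. Since $T_p\Sigma=\xi_p=\{dz=0\}$, $\Sigma=\{z=r(x,y)\}$ near $p$, and as $p$ is positive, $\Sigma$ is oriented by $dx\wedge dy$. Let $U=\{|x|,|y|<w_0,\ |z-r|<w_0\}$ be so small that $\phi(U)\subset V'$. Put $U^+=\{z>r\}\cap U$ and $U^-=\{z<r\}\cap U$. Both are connected.

**Step 2: $\phi(U^+)\subset V'^+$ and $\phi(U^-)\subset\{z>q\}$.** *A positive point has its positive side above, a negative point has it below, and $\phi$ respects positive sides.*

First, $\phi$ has local degree $+1$ at $p$. Indeed $\varphi_i^*(\alpha'\wedge d\alpha')=e^{2f_i}\alpha\wedge d\alpha$, so $\varphi_i$ preserves orientations. For a small closed ball $\beta$ around $p$ and $i$ large, the argument of Lemma 2, Step 2, shows that $\varphi_i|_{\partial\beta}$ and $\phi|_{\partial\beta}$ have the same degree in $\mathbb R^3\setminus\{0\}$ and $0\in\varphi_i(\operatorname{int}\beta)$. For the orientation-preserving embedding $\varphi_i$ this degree is $+1$.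

Next, use the coordinates $(u,\nu)$ with $u=(x,y)$, $\nu=z-r$ at $p$, and $u'=(y,x)$, $\nu'=q-z$ at $p'$. They are positive on $Y$ and on $Y'$, as $dy\wedge dx\wedge(-dz)=dx\wedge dy\wedge dz$, and $u$, $u'$ are positive on $\Sigma$, $\Sigma'$. In these coordinates $U^\pm=\{\pm\nu>0\}$ and $V'^+=\{\nu'>0\}$. By injectivity $\phi^{-1}(\Sigma')=\Sigma$, so $\phi(U^+)$ and $\phi(U^-)$ are connected and miss $\Sigma'$; each lies in $\{\nu'>0\}$ or in $\{\nu'<0\}$. Since $\phi$ is open, $\phi(U)$ contains points of both, so $\phi(U^+)$ and $\phi(U^-)$ lie on different sides. If the claim fails, then $\nu'(\phi(u,\nu))$ has the sign of $-\nu$ for $\nu\ne0$ and vanishes for $\nu=0$. Consider the linear homotopy from $\phi$ to $(u,\nu)\mapsto(\phi|_\Sigma(u),-\nu)$. Its last component vanishes only for $\nu=0$, and there its first two components are $\phi|_\Sigma(u)$ throughout, which vanishes only for $u=0$. So $\phi$ would have the local degree of the product map, which is $(+1)(-1)=-1$. This is a contradiction.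

**Step 3: the preimage of $L'$ lies on the positive side.** By (4), a point $(x,0,0)\in V'$ with $x\ne0$ has $z=0<q(x,0)$, so $L'\cap V'\subset V'^+\cup\{p'\}$. By Step 2, and as $\phi(U\cap\Sigma)\subset\Sigma'$,
$$\phi^{-1}(L')\cap U\subset U^+\cup\{p\}.$$

**Step 4: pushing the preimage strictly into $U^+$.** *At $p$ itself we use a push in the direction $+\partial_z$; elsewhere smallness suffices.* Let $w>0$ be such that $W=\{|(x,y,z)|\le2w\}\subset U$. Let $0\le\kappa\le1$ be a bump function with $\kappa=1$ on $\{|(x,y,z)|\le w\}$ and support in $\operatorname{int}W$. For $c>0$ let $h_t$ be the flow of $cX_\kappa=X_{c\kappa}$, which is non-negative and supported in $\operatorname{int}W$. Put $K=\phi^{-1}(L')\cap W$, a compact subset of $U^+\cup\{p\}$. For $c$ small, $h_1(K)\subset U^+$: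

* Let $q\in K$ with $|q|\le w/2$, and let $c<w/2$. By (1), $X_\kappa=\partial_z$ on $\{|(x,y,z)|\le w\}$, and $q+(0,0,tc)$ stays there for $t\in[0,1]$. So $h_1(q)=q+(0,0,c)$, and $q\in\{z\ge r\}$ gives $h_1(q)\in\{z>r\}$.
* The set $K\cap\{|q|\ge w/2\}$ is a compact subset of the open set $U^+$, and $h_1\to\mathrm{id}$ uniformly as $c\to0$.

**Step 5: the contradiction.** By Steps 2 and 4, $\phi(h_1(K))\subset V'^+=\{z<q\}$. Lemma 2 gives a point $q_*\in W$ with $\phi(q_*)\in L'$, so $q_*\in K$, and $\phi(h_1(q_*))=(0,y,z)$ with $z\ge0$. Then $0\le z<q(0,y)\le0$ by (4), a contradiction. $\square$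

## 9. Limits of coorientation-reversing maps

**Corollary C.** In setting (S), replace the hypothesis on $\varphi_i$ by $\varphi_i^*\alpha'=-e^{f_i}\alpha$ (coorientation reversing). If (F) holds, then $\phi$ *reverses* the orientation of every regular leaf and flips the sign of every singular point.

*Proof.* With $-\alpha'$ in place of $\alpha'$ we are in setting (S), since (F) does not involve coorientations. So Theorems A and B apply. Passing from $-\alpha'$ back to $\alpha'$ reverses the oriented characteristic foliation of $\Sigma'$ and all its signs. $\square$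

So the coorientation hypothesis cannot be dropped. Besides $R$ of Section 3, take $(x,y,z)\mapsto(x,-y,-z)$. It pulls $\alpha_0$ back to $-dz+y\,dx=-\alpha_0$. On $\{y=0\}$ it is $(x,z)\mapsto(x,-z)$, so it carries $\partial_x$ to $\partial_x$ and pushes $dx\wedge dz$ forward to $-dx\wedge dz$. For the latter orientation the foliation is directed by $-\partial_x$, so the oriented foliation is reversed.

**Corollary D.** No homeomorphism $\phi$ of $Y$ is a $C^0$-limit both of coorientation-preserving and of coorientation-reversing contactomorphisms of $(Y,\xi)$.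

*Proof.* Suppose $\varphi_i\to\phi$ with $\varphi_i$ preserving and $\tau_i\to\phi$ with $\tau_i$ reversing the coorientation. Inversion is continuous in the homeomorphism group of a manifold for the compact-open topology (R. Arens, *Topologies for homeomorphism groups*, Amer. J. Math. 68 (1946)). So $\varphi_i^{-1}\to\phi^{-1}$, and $\varphi_i^{-1}\tau_i\to\mathrm{id}$ uniformly on compact sets. The maps $\varphi_i^{-1}\tau_i$ reverse the coorientation, and (F) holds trivially for $\mathrm{id}$ and any oriented surface $\Sigma$. By Corollary C, $\mathrm{id}$ reverses the orientation of the regular leaves of $\mathcal F_\Sigma$. Since regular leaves exist, this is absurd. $\square$
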